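# One vanishing Tor against a big Cohen–Macaulay algebra

Throughout, $(R,\mathfrak m,k)$ is a Noetherian local ring, $d=\dim R$, $\mathbf x=x_1,\dots,x_d$ is a system of parameters (s.o.p.), and $E=E_R(k)$ is the injective hull of $k$. The letter $S$ denotes an $R$-module, with no finiteness assumed. All $\otimes$, $\operatorname{Hom}$, $\operatorname{Tor}$, $\operatorname{Ext}$ are over $R$ unless a subscript says otherwise.

## 1. The $\mathfrak m$-torsion of a minimal injective resolution

**Construction.** Given the module $S$, put
$$D=\operatorname{Hom}(S,E),$$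
take a minimal injective resolution $D\to J^\bullet$, and pass to the elements killed by powers of $\mathfrak m$:
$$I^\bullet=\Gamma_{\mathfrak m}(J^\bullet),\qquad \Gamma_{\mathfrak m}(J)=\{z\in J:\ \mathfrak m^tz=0\text{ for some }t\}.$$

We will show that $\operatorname{Tor}_i(k,S)$ decides whether the term $I^i$ is zero, while the Koszul homology of $S$ controls the cohomology of $I^\bullet$. If we know that one Tor vanishes, $I^\bullet$ has a hole in that degree; if we know that a system of parameters is regular on $S$, then $I^\bullet$ is exact in positive degrees. The purpose of the construction is to play these two facts against each other.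

Let us recall the ingredients.

*The injective hull $E$.* It is injective and contains $k$. It is also a cogenerator: $\operatorname{Hom}(M,E)=0$ only if $M=0$. Indeed a nonzero $M$ contains some nonzero cyclic module $R/\mathfrak a$, there is a nonzero map $R/\mathfrak a\to k\subseteq E$, and it extends to $M$ because $E$ is injective.

*Minimal injective resolutions.* Every module $D$ has an injective resolution $J^\bullet$ in which $\ker(J^i\to J^{i+1})$ is an essential submodule of $J^i$ for every $i$ (it meets every nonzero submodule). One builds it by taking injective hulls repeatedly. No finiteness of $D$ is needed, and this matters later.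

*Socles.* Write $\operatorname{Soc}(M)=\{z\in M:\mathfrak mz=0\}\cong\operatorname{Hom}(k,M)$. If $M\neq0$ and every element of $M$ is killed by a power of $\mathfrak m$, then $\operatorname{Soc}(M)\ne0$: take $z\ne0$ and the least $t\geq 1$ with $\mathfrak m^tz=0$; then $0\neq\mathfrak m^{t-1}z\subseteq\operatorname{Soc}(M)$.

*Local cohomology.* By definition $H^i_{\mathfrak m}(D)=H^i(\Gamma_{\mathfrak m}(J^\bullet))$, and this is $H^i(I^\bullet)$. Write $K(\mathbf x)$ for the Koszul complex, $H_i(\mathbf x;S)=H_i(K(\mathbf x)\otimes S)$, $H^i(\mathbf x;D)=H^i(\operatorname{Hom}(K(\mathbf x),D))$, and $\mathbf x^t=x_1^t,\dots,x_d^t$. Since $\sqrt{(\mathbf x)}=\mathfrak m$ and $R$ is Noetherian, a textbook theorem gives $H^i_{\mathfrak m}(D)=\varinjlim_tH^i(\mathbf x^t;D)$ for every module $D$.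

**Terms of $I^\bullet$.** Let $P\to k$ be a free resolution. Adjunction gives $\operatorname{Hom}(P,D)=\operatorname{Hom}(P\otimes S,E)$, and $\operatorname{Hom}(-,E)$ is exact, so
$$\operatorname{Ext}^i(k,D)\cong\operatorname{Hom}(\operatorname{Tor}_i(k,S),E). \tag{1}$$
Now let $0\ne z\in\operatorname{Soc}(J^i)$. The submodule $Rz\cong k$ is simple and meets the essential submodule $\ker(J^i\to J^{i+1})$, so it lies in it. Hence
$$\text{the differential of } J^\bullet \text{ (and so that of } I^\bullet) \text{ kills } \operatorname{Soc}(J^i) \text{ for all } i. \tag{2}$$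
So the complex $\operatorname{Hom}(k,J^\bullet)$ has zero differential, and $\operatorname{Ext}^i(k,D)=\operatorname{Hom}(k,J^i)$. Socle elements are $\mathfrak m$-torsion, so $\operatorname{Hom}(k,J^i)=\operatorname{Hom}(k,I^i)$. Finally $I^i=0$ if and only if $\operatorname{Soc}(I^i)=0$. With (1) and the cogenerator property we get
$$I^i=0\iff\operatorname{Ext}^i(k,D)=0\iff\operatorname{Tor}_i(k,S)=0. \tag{3}$$

**Cohomology of $I^\bullet$.** Again by adjunction and exactness of $\operatorname{Hom}(-,E)$,
$$H^i(\mathbf x^t;D)=H^i\big(\operatorname{Hom}(K(\mathbf x^t)\otimes S,E)\big)\cong\operatorname{Hom}(H_i(\mathbf x^t;S),E),$$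
so that
$$H^i(I^\bullet)=H^i_{\mathfrak m}(D)\cong\varinjlim_t\operatorname{Hom}(H_i(\mathbf x^t;S),E). \tag{4}$$

**Example 1.** Let $R$ be a discrete valuation ring with uniformizer $x$ and fraction field $K$, so $E=K/R$.

- $S=R$: here $D=E$ is injective, $I^0=E$, and $I^i=0$ for $i>0$. Correspondingly, only $\operatorname{Tor}_0(k,R)=k$ is nonzero.
- $S=K$: here $D=\operatorname{Hom}(K,E)$ is a nonzero $K$-vector space. It is divisible, hence injective, so $J^0=D\neq0$; but $x$ acts injectively on it, so $I^\bullet=0$. Correspondingly $\operatorname{Tor}_i(k,K)=0$ for all $i$, since $x$ acts on it both as $0$ and invertibly.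
- $S=E$: here $D=\operatorname{Hom}(E,E)=\widehat R$. With $\widehat K$ the fraction field of $\widehat R$, the minimal injective resolution is $\widehat R\to\widehat K\to\widehat K/\widehat R\cong E\to0$. So $I^0=0$ and $I^1=E$. Correspondingly $\operatorname{Tor}_0(k,E)=E/xE=0$ and $\operatorname{Tor}_1(k,E)=(0:_Ex)=k$.

In the last case the complex has a hole in degree $0$ and reappears in degree $1$. It can do so because $H^1(I^\bullet)=E\ne0$.

## 2. Big Cohen–Macaulay algebras and Schoutens's question

**Definition.** An $R$-algebra $S$, not necessarily finitely generated as a module, is a *big Cohen–Macaulay algebra* over $R$ if some s.o.p. $x_1,\dots,x_d$ of $R$ is a regular sequence on $S$: each $x_i$ is a non-zero-divisor on $S/(x_1,\dots,x_{i-1})S$, and $S/(x_1,\dots,x_d)S\ne0$.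

**Example 2.** Let $F$ be a field and $R=F[[x,y]]/(x^2,xy)$. Then $\dim R=1$, and $y$ is an s.o.p. The nonzero element $x$ is killed by $\mathfrak m$, so $R$ has depth $0$ and is not Cohen–Macaulay. Nevertheless $S=R/xR=F[[y]]$ is a big Cohen–Macaulay algebra over $R$. From $0\to xR\to R\to S\to0$ with $xR\cong R/\mathfrak m=k$ we read off $\operatorname{Tor}_1(k,S)=k$ (the map $k\otimes xR\to k\otimes R$ is zero as $x\in\mathfrak m$) and $\operatorname{Tor}_i(k,S)\cong\operatorname{Tor}_{i-1}(k,k)$ for $i\ge2$. These are all nonzero, since otherwise $k$ would have finite projective dimension and $R$ would be regular.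

So having a big Cohen–Macaulay algebra does not make $R$ Cohen–Macaulay, but in this example no positive Tor vanishes. The following question of Schoutens is the subject; the problem is taken from Mohsen Asgharzadeh and Elham Mahdavi, "Non-Noetherian Bass and Betti numbers", arXiv:2606.20391 (2026).

**Question.** Let $S$ be a big Cohen–Macaulay algebra over a local ring $R$. If $\operatorname{Tor}_n^R(k,S)=0$ for some $n\ge1$, does it follow that $R$ is Cohen–Macaulay?

The answer is yes, and the multiplication of $S$ is not needed.

**Theorem A.** Suppose some s.o.p. $\mathbf x$ of $R$ is a regular sequence on the $R$-module $S$ (in particular $S\ne\mathbf xS$). If $\operatorname{Tor}_n^R(k,S)=0$ for some $n\ge1$, then $R$ is Cohen–Macaulay, and $\operatorname{Tor}_i^R(k,S)=0$ for all $i\ge1$.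

**Theorem B.** Let $\mathbf x$ be an s.o.p. of $R$ and $S$ an $R$-module with $H_i(\mathbf x;S)\ne0$ for some $i$. Put $c=\max\{i:H_i(\mathbf x;S)\neq0\}$, so that $\operatorname{depth}S=d-c$ in the Koszul sense. If $\operatorname{Tor}_n^R(k,S)=0$ for some $n\ge c$, then $\operatorname{Tor}_i^R(k,S)=0$ for all $i\ge n$, and
$$\max\{i:\operatorname{Tor}_i^R(k,S)\ne0\}=c-(d-\operatorname{depth}R)=\operatorname{depth}R-\operatorname{depth}S.$$
The bound $n\ge c$ cannot be improved.

For the third statement write $\widehat S=\varprojlim_tS/\mathfrak m^tS$.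

**Theorem C.** Let $S$ be as in the first sentence of Theorem A. The following are equivalent:

- (i) $\operatorname{Tor}_n^R(k,S)=0$ for some $n\ge1$;
- (ii) $\operatorname{Tor}_n^R(k,S)=0$ for all $n\ge1$;
- (iii) $\widehat S$ is faithfully flat over $R$.

If they hold and $S$ is a commutative $R$-algebra, then $R\to S$ is pure; in particular $IS\cap R=I$ (the preimage of $IS$ in $R$ is $I$) for every ideal $I$. In general $S$ itself need not be flat.

**Corollary.** $R$ is Cohen–Macaulay if and only if it has a big Cohen–Macaulay algebra $S$ with $\operatorname{Tor}_n^R(k,S)=0$ for some $n\ge1$.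

The "if" part is Theorem A. For "only if" take $S=R$: every s.o.p. of a Cohen–Macaulay ring is a regular sequence, and $\operatorname{Tor}_n(k,R)=0$ for $n\ge1$. The same choice shows that nothing stronger about $R$ can be concluded. For example $R=S=F[[x,y]]/(x^2,xy,y^2)$ is Artinian, hence Cohen–Macaulay, and it satisfies the hypotheses; its socle $(x,y)$ is two-dimensional over $F$, so it is not Gorenstein.

We shall use these textbook facts on Koszul complexes. For $a\in R$, a sequence $\mathbf y$ in $R$, and $X=K(\mathbf y)\otimes S$, the complex $K(a,\mathbf y)\otimes S$ is the mapping cone of multiplication by $a$ on $X$, which gives exact sequences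
$$0\to H_i(X)/aH_i(X)\to H_i(a,\mathbf y;S)\to(0:_{H_{i-1}(X)}a)\to0. \tag{5}$$
Koszul homology does not depend on the order of the sequence, and $(\mathbf x)$ annihilates $H_i(\mathbf x;S)$. If $\mathbf x$ is regular on $S$, then $H_i(\mathbf x;S)=0$ for $i>0$, for any module $S$. For $R$ itself the converse holds, because $R$ is local Noetherian: if $H_i(\mathbf x;R)=0$ for all $i>0$, then $\mathbf x$ is $R$-regular. More precisely $\max\{i:H_i(\mathbf x;R)\neq0\}=d-\operatorname{depth}R$ (depth sensitivity). Finally $H^i(\mathbf x;R)\cong H_{d-i}(\mathbf x;R)$.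

Two small remarks will be used repeatedly. First, if $\mathbf x$ is regular on $S$, then
$$S\ne\mathfrak mS, \tag{6}$$
because $S=\mathfrak mS$ would give $S=\mathfrak m^tS\subseteq\mathbf xS$ for $t\gg0$. Second, a finite length module $M\neq 0$ sits in an exact sequence $0\to k\to M\to M/k\to0$, so by induction on length
$$\operatorname{Tor}_p(k,S)=0\ \Longrightarrow\ \operatorname{Tor}_p(M,S)=0\text{ for every }M\text{ of finite length.} \tag{7}$$

## 3. Finitely generated modules, and dimension one by hand

Suppose first that $S$ is a finitely generated module with $\mathbf x$ regular on it. Let $F$ be its minimal free resolution. Then $\operatorname{rank}F_n=\dim_k\operatorname{Tor}_n(k,S)=0$, so $S$ has projective dimension less than $n$. Auslander–Buchsbaum gives $\operatorname{depth}R=\operatorname{depth}S+\operatorname{pd}S\ge d$, and $R$ is Cohen–Macaulay. The proof has two halves: one vanishing Tor forces all later ones to vanish, and then a depth formula finishes.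

Now drop finite generation. If $d=0$, the ring $R$ is Artinian and hence Cohen–Macaulay, with no hypothesis at all. Take $d=1$, with parameter $x$ regular on $S$, and let $N=(0:_Rx)$. It is finitely generated over the Artinian ring $R/xR$, so it has finite length, and $R$ is Cohen–Macaulay exactly when $N=0$. The two exact sequences
$$0\to xR\to R\to R/xR\to0,\qquad 0\to N\to R\xrightarrow{\ x\ }xR\to0$$
give
$$\operatorname{Tor}_2(R/xR,S)\cong\operatorname{Tor}_1(xR,S)\cong\ker(N\otimes S\to S).$$
The image of $N\otimes S\to S$ is $NS$, which is killed by $x$; as $x$ is a non-zero-divisor on $S$, this image is $0$. So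
$$\operatorname{Tor}_2(R/xR,S)\cong N\otimes S .$$
If $N\ne0$, then $N\otimes S$ maps onto $N/\mathfrak mN\otimes S$, a nonzero direct sum of copies of $S/\mathfrak mS\ne0$. Thus $\operatorname{Tor}_2(R/xR,S)\ne0$, and by (7) $\operatorname{Tor}_2(k,S)\ne0$. This settles $d=1$, $n=2$: if $\operatorname{Tor}_2(k,S)=0$, then $R$ is Cohen–Macaulay.

For $p\ge1$ the same sequences give $\operatorname{Tor}_{p+2}(R/xR,S)\cong\operatorname{Tor}_p(N,S)$. Suppose we knew that $\operatorname{Tor}_i(k,S)=0$ for all $i\ge n$, and let $s$ be the last index with $\operatorname{Tor}_s(k,S)\neq0$ (it exists by (6)). If $N\neq0$, embed $k\hookrightarrow N$. Since $\operatorname{Tor}_{s+1}(N/k,S)=0$ by (7), the map $\operatorname{Tor}_s(k,S)\to\operatorname{Tor}_s(N,S)$ is injective, so $\operatorname{Tor}_{s+2}(R/xR,S)\cong\operatorname{Tor}_s(N,S)\ne0$, against (7). So for $d=1$ the second half works without finite generation. What is missing is the first half. For $n=1$, for instance, we are given $\operatorname{Tor}_1(k,S)=0$ and need $\operatorname{Tor}_2(k,S)=0$.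

## 4. Loss of minimal free resolutions

For finitely generated $S$, the passage from one Tor to the next used a free resolution with zero differential modulo $\mathfrak m$. A general $S$ has none. Over a discrete valuation ring, such a resolution of $K$ would have $F_0\otimes k\cong\operatorname{Tor}_0(k,K)=0$, so $F_0=0$ and $K=0$. Nor is the conclusion true for all modules: in Example 1, $\operatorname{Tor}_0(k,E)=0$ and $\operatorname{Tor}_1(k,E)\ne0$. So the regularity of $\mathbf x$ on $S$ must enter already in the first half.

Minimal *injective* resolutions do exist for every module, so dualize: $\operatorname{Tor}_n(k,S)=0$ gives $\operatorname{Hom}(k,J^n)=0$, where $J^\bullet$ resolves $D=\operatorname{Hom}(S,E)$. One would now like to say $J^n=0$, and this is false: for $S=K$ above, $\operatorname{Hom}(k,J^0)=0$ but $J^0\ne0$. Vanishing of the socle excludes only copies of $E$ in $J^n$, not the injective hulls of $R/\mathfrak p$ with $\mathfrak p\ne\mathfrak m$. Applying $\Gamma_{\mathfrak m}$ discards those other summands, and indeed $I^n=0$ by (3). The price is that $I^\bullet$ is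 no longer a resolution; its cohomology is $H^i_{\mathfrak m}(D)$. By (4), that cohomology comes from the Koszul homology of $S$ on the powers $\mathbf x^t$, which is where the regularity of $\mathbf x$ on $S$ enters.

## 5. Koszul vanishing for powers of the parameters

Formula (4) involves $\mathbf x^t$ for all $t$, while the hypothesis is about $\mathbf x$. The next lemma bridges this.

**Lemma 1.** If $H_i(\mathbf x;S)=0$ for all $i>c$, where $c\ge0$, then $H_i(\mathbf x^t;S)=0$ for all $i>c$ and $t\ge1$.

**Proof.** Let $a\in R$, let $\mathbf y$ be a sequence in $R$, and let $X=K(\mathbf y)\otimes S$. By (5), $H_i(a,\mathbf y;S)=0$ for all $i>c$ if and only if $a$ is surjective on $H_i(X)$ for all $i>c$ and injective on $H_{i-1}(X)$ for all $i>c$, that is, injective on $H_i(X)$ for all $i\ge c$. If multiplication by $a$ has these properties, then so does multiplication by $a^t$, being an iterate of it. Hence replacing $a$ by $a^t$ preserves the vanishing. Since the order of the elements is irrelevant, we may replace $x_1,\dots,x_d$ by $x_1^t,\dots,x_d^t$ one at a time. $\square$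

## 6. Rigidity: a hole in $I^\bullet$ stays open

**Lemma 2.** Let $c\ge0$ with $H_i(\mathbf x;S)=0$ for all $i>c$. If $\operatorname{Tor}_n(k,S)=0$ for some $n\ge c$, then $\operatorname{Tor}_i(k,S)=0$ for all $i\ge n$.

**Proof.** Form $D$, $J^\bullet$ and $I^\bullet$ as in Section 1.

**Step 1.** This step shows that $I^\bullet$ is exact above degree $c$. By Lemma 1, $H_i(\mathbf x^t;S)=0$ for all $i>c$ and all $t$, so (4) gives $H^i(I^\bullet)=0$ for $i>c$.

**Step 2.** This step shows that if $I^j=0$ for some $j\ge c$, then $I^{j+1}=0$. As $j+1>c$, the complex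
$$0=I^j\to I^{j+1}\to I^{j+2}$$
is exact at $I^{j+1}$, so $I^{j+1}\to I^{j+2}$ is injective. By (2) this map kills $\operatorname{Soc}(I^{j+1})$. Therefore $\operatorname{Soc}(I^{j+1})=0$, and since $I^{j+1}$ is $\mathfrak m$-torsion, $I^{j+1}=0$.

**Step 3.** This step translates back to Tor. By (3), $\operatorname{Tor}_n(k,S)=0$ means $I^n=0$. Starting at $j=n\ge c$ and iterating Step 2, we get $I^i=0$ for all $i\ge n$, and (3) gives $\operatorname{Tor}_i(k,S)=0$ for all $i\ge n$. $\square$

## 7. The corner of the Koszul–Tor spectral sequence

Now the second half, in all dimensions. The computation of Section 3 compared $N=H_1(x;R)$ with a Tor two steps higher; in general a spectral sequence makes the comparison, and only one corner of it matters.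

**Lemma 3.** Let $q_0=\max\{q:H_q(\mathbf x;R)\neq0\}\ge0$. Suppose $\operatorname{Tor}_i(k,S)=0$ for $i\gg0$ and $\operatorname{Tor}_i(k,S)\ne0$ for some $i$, and put $s=\max\{i:\operatorname{Tor}_i(k,S)\ne0\}$. Then $H_{s+q_0}(\mathbf x;S)\ne0$, and $H_i(\mathbf x;S)=0$ for $i>s+q_0$.

Here $q_0\geq0$ because $H_0(\mathbf x;R)=R/(\mathbf x)\ne0$.

**Proof.**

**Step 1.** This step sets up the spectral sequence. Let $F\to S$ be a free resolution and consider the double complex $K_q(\mathbf x)\otimes F_p$. Homology in the Koszul direction is $H_q(\mathbf x;R)\otimes F_p$, since $F_p$ is free; homology of this in the $F$ direction is $\operatorname{Tor}_p(H_q(\mathbf x;R),S)$. On the other hand each $K_q(\mathbf x)$ is free, so $K(\mathbf x)\otimes F\to K(\mathbf x)\otimes S$ is a quasi-isomorphism and the total complex has homology $H_*(\mathbf x;S)$. This gives a first-quadrant spectral sequence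
$$E^2_{p,q}=\operatorname{Tor}_p(H_q(\mathbf x;R),S)\Longrightarrow H_{p+q}(\mathbf x;S),\qquad d^r:E^r_{p,q}\to E^r_{p-r,\,q+r-1}. \tag{8}$$

**Step 2.** This step bounds the nonzero region. Each $H_q(\mathbf x;R)$ is finitely generated and killed by $(\mathbf x)$, so it has finite length. By (7), $E^2_{p,q}=0$ for $p>s$. Also $E^2_{p,q}=0$ for $q>q_0$. If $p+q>s+q_0$, then $p>s$ or $q>q_0$; so $H_i(\mathbf x;S)=0$ for $i>s+q_0$.

**Step 3.** This step shows that the corner $(s,q_0)$ survives. For $r\ge2$, the differential leaving $(s,q_0)$ lands in $E^r_{s-r,\,q_0+r-1}$, which is $0$ because $q_0+r-1>q_0$. The differential arriving starts in $E^r_{s+r,\,q_0-r+1}$, which is $0$ because $s+r>s$. Hence, with $M=H_{q_0}(\mathbf x;R)\neq0$,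
$$E^\infty_{s,q_0}=E^2_{s,q_0}=\operatorname{Tor}_s(M,S).$$

**Step 4.** This step shows that the corner is nonzero. Since $M\ne0$ has finite length, there is an embedding $k\hookrightarrow M$, and $M/k$ has finite length. By (7), $\operatorname{Tor}_{s+1}(M/k,S)=0$. In the exact sequence
$$0=\operatorname{Tor}_{s+1}(M/k,S)\to\operatorname{Tor}_s(k,S)\to\operatorname{Tor}_s(M,S)$$
the middle term is nonzero, so $\operatorname{Tor}_s(M,S)\ne0$. It is a subquotient of $H_{s+q_0}(\mathbf x;S)$, which is therefore nonzero. $\square$

## 8. $R$ is Cohen–Macaulay: proof of Theorem A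

Let $\mathbf x$ be regular on $S$ and $\operatorname{Tor}_n(k,S)=0$ with $n\ge1$.

**Step 1.** We make all higher Tor vanish. Regularity gives $H_i(\mathbf x;S)=0$ for $i>0$, so Lemma 2 applies with $c=0$: $\operatorname{Tor}_i(k,S)=0$ for all $i\ge n$.

**Step 2.** We check that a last nonzero Tor exists. By (6), $\operatorname{Tor}_0(k,S)=S/\mathfrak mS\neq0$. So $s=\max\{i:\operatorname{Tor}_i(k,S)\neq0\}$ exists and $0\le s<n$.

**Step 3.** We use the corner. Lemma 3 gives $H_{s+q_0}(\mathbf x;S)\ne0$. Since the Koszul homology of $S$ vanishes in positive degrees, $s+q_0=0$, and as both numbers are nonnegative, $s=0$ and $q_0=0$. The equality $q_0=0$ says $H_i(\mathbf x;R)=0$ for all $i>0$, so $\mathbf x$ is a regular sequence on $R$ and $R$ is Cohen–Macaulay. The equality $s=0$ says $\operatorname{Tor}_i(k,S)=0$ for all $i\ge1$. $\blacksquare$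

## 9. The equality $c=s+q_0$ and its sharpness: Theorem B

Now $S$ is a module with $H_*(\mathbf x;S)\ne0$, $c$ is the top nonvanishing degree, and $\operatorname{Tor}_n(k,S)=0$ with $n\ge c$.

**Step 1.** We find the last nonzero Tor. Lemma 2 gives $\operatorname{Tor}_i(k,S)=0$ for all $i\ge n$. If $\operatorname{Tor}_i(k,S)$ vanished for every $i\ge0$, then (7) would give $\operatorname{Tor}_p(H_q(\mathbf x;R),S)=0$ for all $p,q$, and the spectral sequence (8), which exists for every $S$, would give $H_*(\mathbf x;S)=0$, a contradiction. So $s=\max\{i:\operatorname{Tor}_i(k,S)\ne0\}$ exists.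

**Step 2.** We read off the formula. Lemma 3 says that $s+q_0$ is the top degree with nonzero Koszul homology, i.e. $c=s+q_0$. By depth sensitivity $q_0=d-\operatorname{depth}R$. Hence $s=c-(d-\operatorname{depth}R)$, and with $\operatorname{depth}S=d-c$ this equals $\operatorname{depth}R-\operatorname{depth}S$.

**Step 3.** We show that the bound $n\ge c$ cannot be improved. Let $R$ be Cohen–Macaulay of dimension $d\ge1$ and $S=E$. For a finitely generated free module $G$ we have $G\otimes E\cong\operatorname{Hom}(\operatorname{Hom}(G,R),E)$, naturally in $G$. Applied to $K(\mathbf x)$ this gives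
$$H_i(\mathbf x;E)\cong\operatorname{Hom}(H^i(\mathbf x;R),E),$$
and $H^i(\mathbf x;R)\cong H_{d-i}(\mathbf x;R)$ is nonzero only for $i=d$. So $c=d$. Applied to a resolution of $k$ by finitely generated free modules it gives
$$\operatorname{Tor}_n(k,E)\cong\operatorname{Hom}(\operatorname{Ext}^n(k,R),E),$$
which vanishes for $n<d$ and is nonzero for $n=d$, because $\operatorname{depth}R=d$. So vanishing of $\operatorname{Tor}_n(k,E)$ for some $n<c$, even for every $n<c$, does not give $\operatorname{Tor}_i(k,E)=0$ for all $i\ge n$. For $d=1$ and $R$ a discrete valuation ring this is the third case of Example 1. $\blacksquare$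

## 10. Flatness of the completion: the equivalences of Theorem C

Let $\mathbf x$ be regular on $S$. The implication (i)$\Rightarrow$(ii) is part of Theorem A, and (ii)$\Rightarrow$(i) is trivial. Write $R_t=R/\mathfrak m^t$ and $S_t=S/\mathfrak m^tS$ for $t\ge1$.

### Vanishing of Tor gives flatness of $\widehat S$

Assume (ii).

**Step 1.** This step shows that $S_t$ is flat over $R_t$. By (ii) and (7), $\operatorname{Tor}_1^R(M,S)=0$ for every $M$ of finite length. Let $M$ be a finitely generated $R_t$-module and $0\to N\to G\to M\to0$ exact with $G$ finite free over $R_t$. All three modules have finite length over $R$, so $N\otimes_RS\to G\otimes_RS$ is injective. For $R_t$-modules, $N\otimes_RS=N\otimes_{R_t}S_t$. So $N\otimes_{R_t}S_t\to G\otimes_{R_t}S_t$ is injective, and its kernel is $\operatorname{Tor}_1^{R_t}(M,S_t)$, which is thus $0$. This holds for all finitely generated $M$, so $S_t$ is flat over $R_t$.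

**Step 2.** This step shows that the functor $\Phi(Q)=\varprojlim_tQ\otimes_RS_t$ is exact on finitely generated $R$-modules. Let $0\to Q'\to Q\to Q''\to0$ be exact. Reducing modulo $\mathfrak m^t$ gives exact sequences of $R_t$-modules
$$0\to Q'/(Q'\cap\mathfrak m^tQ)\to Q/\mathfrak m^tQ\to Q''/\mathfrak m^tQ''\to0,$$
and tensoring with the flat $R_t$-module $S_t$ gives exact sequences
$$0\to B_t\to Q\otimes S_t\to Q''\otimes S_t\to0,\qquad B_t=\big(Q'/(Q'\cap\mathfrak m^tQ)\big)\otimes S_t.$$
The transition maps $B_{t+1}\to B_t$ are surjective, being induced by surjections on both factors. Hence inverse limits preserve exactness, and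
$$0\to\varprojlim_tB_t\to\Phi(Q)\to\Phi(Q'')\to0$$
is exact. It remains to identify $\varprojlim B_t$ with $\Phi(Q')$. Put $A_t=Q'\otimes S_t=(Q'/\mathfrak m^tQ')\otimes S_t$. Since $\mathfrak m^tQ'\subseteq Q'\cap\mathfrak m^tQ$, there are natural maps $A_t\to B_t$. By Artin–Rees there is $a$ with $Q'\cap\mathfrak m^tQ\subseteq\mathfrak m^{t-a}Q'$ for $t\ge a$, which gives natural maps $B_t\to A_{t-a}$ for $t>a$. The composites $A_t\to B_t\to A_{t-a}$ and $B_t\to A_{t-a}\to B_{t-a}$ are the transition maps of the two systems. Passing to the limit, the two maps $\varprojlim A_t\to\varprojlim B_t$ and $\varprojlim B_t\to\varprojlim A_t$ are inverse to each other. So $\varprojlim B_t=\varprojlim A_t=\Phi(Q')$.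

**Step 3.** This step identifies $\Phi$ with tensoring by $\widehat S$. The natural map $Q\otimes\widehat S\to\Phi(Q)$ is an isomorphism for $Q=R$, hence for $Q$ finite free. For general finitely generated $Q$ choose a presentation $G_1\to G_0\to Q\to0$ with $G_1,G_0$ finite free. Both functors are right exact, so the five lemma gives $Q\otimes\widehat S\cong\Phi(Q)$.

**Step 4.** This step gets faithful flatness. By Steps 2 and 3, $-\otimes\widehat S$ is exact on finitely generated modules, so $\widehat S$ is flat. Moreover $k\otimes\widehat S\cong\Phi(k)=\varprojlim_tk\otimes S_t=S/\mathfrak mS\ne0$ by (6). A flat module over a local ring with $\mathfrak m\widehat S\ne\widehat S$ is faithfully flat. This is (iii).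

### Flatness of $\widehat S$ gives vanishing of Tor

Assume (iii). We return to the complex $I^\bullet$ of Section 1, and now need one more property of it.

**Step 1.** This step shows that $\Gamma_{\mathfrak m}(J)$ is injective whenever $J$ is. By Baer's criterion we must extend a map $f:\mathfrak a\to\Gamma_{\mathfrak m}(J)$ from an ideal $\mathfrak a$ to $R$. As $\mathfrak a$ is finitely generated, $f(\mathfrak m^t\mathfrak a)=0$ for some $t$. By Artin–Rees $\mathfrak a\cap\mathfrak m^u\subseteq\mathfrak m^t\mathfrak a$ for some $u$, so $f$ factors through $\mathfrak a/(\mathfrak a\cap\mathfrak m^u)\subseteq R/\mathfrak m^u$. Since $J$ is injective, this extends to a map $R/\mathfrak m^u\to J$, whose image is killed by $\mathfrak m^u$ and so lies in $\Gamma_{\mathfrak m}(J)$.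

**Step 2.** This step replaces $D$ by $L=\Gamma_{\mathfrak m}(D)$. Since $\mathbf x$ is regular on $S$, Step 1 of the proof of Lemma 2 with $c=0$ shows $H^i(I^\bullet)=0$ for $i>0$; also $H^0(I^\bullet)=H^0_{\mathfrak m}(D)=L$. By the previous step the $I^i$ are injective, so $I^\bullet$ is an injective resolution of $L$. Because $\operatorname{Hom}(k,I^\bullet)=\operatorname{Hom}(k,J^\bullet)$, we obtain with (1)
$$\operatorname{Ext}^i(k,L)\cong\operatorname{Ext}^i(k,D)\cong\operatorname{Hom}(\operatorname{Tor}_i(k,S),E). \tag{9}$$

**Step 3.** This step shows $\widehat S/\mathfrak m^t\widehat S=S/\mathfrak m^tS$, so that $S$ can be exchanged for $\widehat S$. The projection $\widehat S\to S/\mathfrak m^tS$ is surjective and kills $\mathfrak m^t\widehat S$; we show that its kernel is no larger. Let $\mathfrak m^t=(a_1,\dots,a_r)$ and let $z=(z_u)_u\in\widehat S$ have $z_t=0$. Lift $z_u$ to $\tilde z_u\in S$ for $u\ge t$, with $\tilde z_t=0$, and put $w_j=\tilde z_{t+j+1}-\tilde z_{t+j}\in\mathfrak m^{t+j}S$ for $j\ge0$. Since $\mathfrak m^{t+j}S=\sum_ia_i\mathfrak m^jS$, write $w_j=\sum_ia_iv_{ij}$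 with $v_{ij}\in\mathfrak m^jS$. Let $v_i\in\widehat S$ be the element whose class in $S/\mathfrak m^uS$ is that of $\sum_{j<u}v_{ij}$; these classes are compatible because $v_{ij}\in\mathfrak m^jS$. For $u\ge t$, modulo $\mathfrak m^uS$,
$$\sum_ia_i\sum_{j<u}v_{ij}=\sum_{j<u}w_j\equiv\sum_{j<u-t}w_j=\tilde z_u,$$
because $w_j\in\mathfrak m^{t+j}S\subseteq\mathfrak m^uS$ for $j\ge u-t$. Hence $z=\sum_ia_iv_i\in\mathfrak m^t\widehat S$.

**Step 4.** This step shows that $L$ is injective. An element of $D=\operatorname{Hom}(S,E)$ killed by $\mathfrak m^t$ is a map that factors through $S/\mathfrak m^tS$, and likewise for $\widehat S$. So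
$$L=\varinjlim_t\operatorname{Hom}(S/\mathfrak m^tS,E)=\varinjlim_t\operatorname{Hom}(\widehat S/\mathfrak m^t\widehat S,E)=\Gamma_{\mathfrak m}\big(\operatorname{Hom}(\widehat S,E)\big).$$
Since $\widehat S$ is flat, the functor $\operatorname{Hom}(-,\operatorname{Hom}(\widehat S,E))\cong\operatorname{Hom}(-\otimes\widehat S,E)$ is exact, so $\operatorname{Hom}(\widehat S,E)$ is injective. By Step 1, $L$ is injective.

**Step 5.** This step concludes. For $i\ge1$ we have $\operatorname{Ext}^i(k,L)=0$, so $\operatorname{Hom}(\operatorname{Tor}_i(k,S),E)=0$ by (9), and $\operatorname{Tor}_i(k,S)=0$ because $E$ is a cogenerator. This is (ii).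

## 11. Purity of $R\to S$, and an $S$ that is not flat

Recall that a ring map $R\to S$ is *pure* if $M\to M\otimes S$ is injective for every $R$-module $M$. A faithfully flat ring map $R\to B$ is pure: after tensoring with $B$, the map $M\to M\otimes B$ has a left inverse given by multiplication $B\otimes B\to B$, so it becomes injective, and by faithful flatness it was injective already.

**Purity.** Suppose (i)–(iii) hold and $S$ is a commutative $R$-algebra. Then $\widehat S$ is a ring, and $R\to\widehat S$ is a faithfully flat ring map, hence pure. It factors as $R\to S\to\widehat S$. For every $M$ the composite $M\to M\otimes S\to M\otimes\widehat S$ is injective, so $M\to M\otimes S$ is injective, and $R\to S$ is pure. With $M=R/I$ we see that $R/I\to S/IS$ is injective, that is, $IS\cap R=I$.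

**Example 3.** Under the equivalent conditions, $S$ itself need not be flat. Let $F$ be a field, $R=F[[x,y]]$ and
$$S=R\times R_x/yR_x,\qquad R_x/yR_x=F((x)).$$
The element $x$ is a non-zero-divisor on $R$ and acts invertibly on $R_x/yR_x$, so it is a non-zero-divisor on $S$, and $S/xS=R/xR$. On $R/xR$ the element $y$ is a non-zero-divisor, and $S/(x,y)S=F\ne0$. So $S$ is a big Cohen–Macaulay algebra. For $i\ge1$,
$$\operatorname{Tor}_i(k,S)=\operatorname{Tor}_i(k,R_x/yR_x)=0,$$
since $x$ acts on the right-hand Tor both as zero (through $k$) and invertibly (through $R_x$). But $y$ is a non-zero-divisor on $R$ and kills $0\times R_x/yR_x\ne0$, so $S$ is not flat.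

This agrees with (iii): $\mathfrak m^t$ contains $x^t$, which is invertible on $R_x/yR_x$, so $(R_x/yR_x)/\mathfrak m^t(R_x/yR_x)=0$ for all $t$, and $\widehat S=R$. The example also shows why the definition says "some s.o.p.": the sequence $x,y$ is regular on $S$, while $y,x$ is not, because $y$ is a zero-divisor on $S$. $\blacksquare$
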